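\title{The spectrum of the weak uniform Diophantine exponent of lattices}

\begin{abstract}
The weak uniform Diophantine exponent $\breve\omega(\Lambda)$ of a lattice $\Lambda\subset\mathbb R^d$ measures how small the volume of a coordinate box with longest side $2t$ can be if the box is to contain a nonzero lattice point for every large $t$ and its shape may be chosen freely. We prove that for every $d\ge2$ the set of values of $\breve\omega$ is $[0,+\infty]$. We also prescribe the ordinary exponent $\omega(\Lambda)$ together with $\breve\omega(\Lambda)$ in an explicit range, and we show that for $d=2$ this range, given by $1+2\omega\ge(1+2\breve\omega)^2$, is the exact joint spectrum. The construction interlaces two continued fractions in a plane and completes the planar lattice to dimension $d$ with random coefficients.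
\end{abstract}

\section{Introduction}

Let $d\ge2$ be an integer. For $\mathbf z=(z_1,\dots,z_d)\in\mathbb R^d$ put
\[
|\mathbf z|=\max_{1\le i\le d}|z_i|,\qquad \Pi(\mathbf z)=\prod_{1\le i\le d}|z_i|^{1/d}.
\]
By a lattice we mean a set $\Lambda=\{(L_1(\mathbf u),\dots,L_d(\mathbf u)):\mathbf u\in\mathbb Z^d\}$, where $L_1,\dots,L_d$ are linearly independent real linear forms in $d$ variables; $\det\Lambda$ is the absolute value of their determinant. The ordinary Diophantine exponent of $\Lambda$ is
\[
\omega(\Lambda)=\sup\{\gamma\in\mathbb R:\ \Pi(\mathbf z)\le|\mathbf z|^{-\gamma}\text{ for infinitely many nonzero }\mathbf z\in\Lambda\}.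
\]
It measures how small the product of the coordinates of a lattice point can be in terms of its size, along some sequence of points. A uniform exponent asks for a good point at every scale. To say what this means, consider for $\boldsymbol\lambda=(\lambda_1,\dots,\lambda_d)$ with all $\lambda_i>0$ the box
\[
\mathcal P(\boldsymbol\lambda)=\{\mathbf z\in\mathbb R^d:\ |z_i|\le\lambda_i,\ i=1,\dots,d\},
\]
whose longest side is $2|\boldsymbol\lambda|$ and whose volume is $2^d\Pi(\boldsymbol\lambda)^d$. Call a real number $\gamma$ \emph{admissible} for $\Lambda$ if for every sufficiently large $t$ there is $\boldsymbol\lambda$ with positive coordinates such that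
\[
|\boldsymbol\lambda|=t,\qquad \Pi(\boldsymbol\lambda)=t^{-\gamma},\qquad \mathcal P(\boldsymbol\lambda)\cap\Lambda\ne\{\mathbf 0\}.
\]
The \emph{weak uniform Diophantine exponent} $\breve\omega(\Lambda)$ is the supremum of the admissible $\gamma$; the value $+\infty$ is allowed. The problem of describing the spectrum of $\breve\omega$, that is, the set of its values over all lattices in $\mathbb R^d$, is posed in \cite{German}.

Two values are easy to find. For $\Lambda=\mathbb Z^d$ the point $(1,0,\dots,0)$ lies in every box with $\lambda_1=t\ge1$, however thin the box is in the other directions, so $\breve\omega(\mathbb Z^d)=\infty$. For the planar lattice of points $(a+b\sqrt2,\,a-b\sqrt2)$ with $a,b\in\mathbb Z$, every nonzero point has $|z_1z_2|=|a^2-2b^2|\ge1$. A box containing such a point has $\Pi(\boldsymbol\lambda)\ge1$, so $\breve\omega\le0$; Minkowski's theorem gives $\breve\omega\ge0$ for every lattice (Lemma~\ref{lem:reform}), and hence $\breve\omega=0$.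

One may well guess that there is nothing in between. For $d=2$ and $\gamma>0$ only two boxes are available at scale $t$: a tall one, $|z_1|\le t^{-1-2\gamma}$, $|z_2|\le t$, and a wide one with the coordinates exchanged. If $\Lambda$ has no nonzero point on the axes, then the tall box misses $\Lambda\setminus\{\mathbf 0\}$ for arbitrarily large $t$, and so does the wide one (Lemma~\ref{lem:jumps}). But the definition allows the shape to depend on $t$, and the two boxes can take turns: the wide box is occupied at those scales at which the tall one is empty, and conversely. This alternation produces all intermediate values.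

\begin{theorem}\label{thm:spectrum}
Let $d\ge2$. Every lattice $\Lambda\subset\mathbb R^d$ has $\breve\omega(\Lambda)\in[0,\infty]$, and every value in $[0,\infty]$, including $\infty$, is attained, even by lattices having no nonzero point with a zero coordinate. Thus the spectrum of $\breve\omega$ is $[0,+\infty]$.
\end{theorem}

Alternation has a price. A point that keeps a thin box occupied through a long range of scales must be an exceptionally good point when it first appears, and this makes $\omega$ large. The second theorem prescribes both exponents and, in the plane, determines the price exactly.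

\begin{theorem}\label{thm:joint}
\begin{itemize}
\item[(a)] Let $d\ge2$, $\gamma\in[0,\infty)$, $g=1+d\gamma$, and
\[
B=\frac{g+\sqrt{g^2+4(d-2)}}{2},
\]
so that $B\ge1$ and $B-\frac{d-2}{B}=g$. For every $w\in[0,\infty]$ with $1+dw\ge gB$ there is a lattice $\Lambda\subset\mathbb R^d$ without nonzero points having a zero coordinate such that $\breve\omega(\Lambda)=\gamma$ and $\omega(\Lambda)=w$. There is also such a lattice with $\breve\omega(\Lambda)=\omega(\Lambda)=\infty$.
\item[(b)] For $d=2$ every lattice satisfies $1+2\omega(\Lambda)\ge(1+2\breve\omega(\Lambda))^2$. Hence for $d=2$ the joint spectrum is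
\[
\{(\breve\omega(\Lambda),\omega(\Lambda))\}=\{(x,y)\in[0,\infty]^2:\ 1+2y\ge(1+2x)^2\}.
\]
\end{itemize}
\end{theorem}

For $d\ge3$ we do not claim that the region in part (a) is the full joint spectrum.

Section~\ref{sec:reform} removes the boxes from the definition. Section~\ref{sec:plane} proves the inequality in Theorem~\ref{thm:joint}(b), and its proof shows what an extremal lattice must look like. Section~\ref{sec:cf} builds such lattices in the plane and works out one example, Section~\ref{sec:random} extends them to dimension $d$, Section~\ref{sec:exponents} computes their exponents, and Section~\ref{sec:choice} chooses the parameters. We write $A\asymp A'$ if $cA'\le A\le CA'$ with constants $c,C>0$ that may depend on $d$ and on the lattice but not on running indices or lattice points, and we put $-\log0=+\infty$.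

\section{The exponent without boxes}\label{sec:reform}

Given a lattice point $\mathbf z$ with $|\mathbf z|\le t$, the most economical box around it with $|\boldsymbol\lambda|=t$ is stretched to length $t$ along a largest coordinate of $\mathbf z$ and fits tightly along the others. The relevant quantity is therefore
\[
\mu(\mathbf z)=\frac{\Pi(\mathbf z)^d}{|\mathbf z|}\qquad(\mathbf z\ne\mathbf 0),
\]
the product of the absolute values of all coordinates except a largest one. Two properties will be used:
\begin{equation}\label{eq:mu}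
\mu(\mathbf z)\le\prod_{i\ne j}|z_i|\quad\text{for every }j,\qquad \mu(m\mathbf z)=|m|^{d-1}\mu(\mathbf z)\quad(m\ne0).
\end{equation}
The first holds because $\mu(\mathbf z)|\mathbf z|=|z_j|\prod_{i\ne j}|z_i|$ and $|z_j|\le|\mathbf z|$. Put
\[
f(t)=\min\{\mu(\mathbf z):\ \mathbf z\in\Lambda,\ 0<|\mathbf z|\le t\},
\]
with $f(t)=+\infty$ if there are no such points. Recall Minkowski's theorem: a compact convex set in $\mathbb R^d$, symmetric about the origin and of volume at least $2^d\det\Lambda$, contains a nonzero point of $\Lambda$.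

\begin{lemma}\label{lem:reform}
For every lattice $\Lambda\subset\mathbb R^d$ we have $\breve\omega(\Lambda)\ge0$ and
\[
1+d\,\breve\omega(\Lambda)=\liminf_{t\to\infty}\frac{-\log f(t)}{\log t}.
\]
\end{lemma}

\begin{proof}
Let $t>1$ and $\gamma\ge-1$. We first show that a box with $|\boldsymbol\lambda|=t$, $\Pi(\boldsymbol\lambda)=t^{-\gamma}$ containing a nonzero point of $\Lambda$ exists if and only if $f(t)\le t^{-1-d\gamma}$.

Suppose that $\mathbf z\ne\mathbf 0$ lies in such a box and $\lambda_j=t$. Then $|\mathbf z|\le t$, and by \eqref{eq:mu}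
\[
\mu(\mathbf z)\le\prod_{i\ne j}|z_i|\le\prod_{i\ne j}\lambda_i=\frac{\Pi(\boldsymbol\lambda)^d}{t}=t^{-1-d\gamma}.
\]
Conversely, let $\mathbf z\in\Lambda$ satisfy $0<|\mathbf z|\le t$ and $\mu(\mathbf z)\le t^{-1-d\gamma}$, and let $|z_j|=|\mathbf z|$. Put $\lambda_j=t$ and let the numbers $\lambda_i>0$, $i\ne j$, vary subject to $|z_i|\le\lambda_i\le t$. By continuity the product $\prod_{i\ne j}\lambda_i$ takes every positive value in $[\mu(\mathbf z),t^{d-1}]$. The number $t^{-1-d\gamma}$ lies in this interval, since $\gamma\ge-1$ gives $-1-d\gamma\le d-1$. With this value of the product, $\Pi(\boldsymbol\lambda)=t^{-\gamma}$, $|\boldsymbol\lambda|=t$ and $\mathbf z\in\mathcal P(\boldsymbol\lambda)$.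

Next let $-1\le\gamma<0$, and take $\lambda_1=t$ and $\lambda_i=t^{(-1-d\gamma)/(d-1)}\le t$ for $i\ge2$. Then $|\boldsymbol\lambda|=t$, $\Pi(\boldsymbol\lambda)=t^{-\gamma}$, and the volume $2^dt^{-d\gamma}$ exceeds $2^d\det\Lambda$ for large $t$. By Minkowski's theorem $\gamma$ is admissible. So $\breve\omega(\Lambda)\ge0$, and only $\gamma\ge-1$ matter for the supremum. By the first part such a $\gamma$ is admissible if and only if $-\log f(t)/\log t\ge1+d\gamma$ for all large $t$. This condition holds if $1+d\gamma$ is smaller than the lower limit and fails if it is larger, which gives the formula.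
\end{proof}

\begin{lemma}\label{lem:compare}
For every lattice $\omega(\Lambda)\ge\breve\omega(\Lambda)$. If $\Lambda$ has a nonzero point with a zero coordinate, then $\omega(\Lambda)=\breve\omega(\Lambda)=\infty$.
\end{lemma}

\begin{proof}
If $\mathbf z\ne\mathbf 0$ has a zero coordinate, then $f(t)=0$ for $t\ge|\mathbf z|$ and $\Pi(m\mathbf z)=0$ for all $m$, so both exponents are infinite. Otherwise let $-1/d<\gamma<\breve\omega(\Lambda)$. By Lemma~\ref{lem:reform}, for every large $t$ there is $\mathbf z\in\Lambda$ with $0<|\mathbf z|\le t$ and $\mu(\mathbf z)\le t^{-1-d\gamma}$. As $1+d\gamma>0$, this gives $\Pi(\mathbf z)^d\le|\mathbf z|\,t^{-1-d\gamma}\le|\mathbf z|^{-d\gamma}$. Infinitely many different $\mathbf z$ occur because $0<\mu(\mathbf z)\le t^{-1-d\gamma}\to0$. Hence $\omega(\Lambda)\ge\gamma$.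
\end{proof}

\section{Two staircases in the plane}\label{sec:plane}

Let $d=2$, let $\Lambda$ have no nonzero point on the coordinate axes, and put $\Delta=\det\Lambda$. Now $\mu(\mathbf z)=\min(|z_1|,|z_2|)$, so $f=\min(\xi,\eta)$, where
\[
\xi(t)=\min\{|z_1|:\mathbf z\in\Lambda,\ 0<|\mathbf z|\le t\},\qquad \eta(t)=\min\{|z_2|:\mathbf z\in\Lambda,\ 0<|\mathbf z|\le t\}
\]
are defined for $t\ge t_*$, the least norm of a nonzero point of $\Lambda$. The function $\xi$ is positive, nonincreasing and right-continuous, it has finitely many jumps in every bounded interval, and it tends to $0$ by Minkowski's theorem applied to the boxes $|z_1|\le\varepsilon$, $|z_2|\le\Delta/\varepsilon$. Let $X_1=t_*$, let $X_2<X_3<\cdots$ be the jumps of $\xi$, and let $\xi_k$ be its value on $[X_k,X_{k+1})$. For each $k$ there is $\mathbf x^{(k)}\in\Lambda$ with $|\mathbf x^{(k)}|=X_k$ and $|x^{(k)}_1|=\xi_k$. Define $Y_l$, $\eta_l$ and $\mathbf y^{(l)}$ from $\eta$ and the second coordinate in the same way.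

For $g>1$ and $t\ge1$ the tall box $|z_1|\le t^{-g}$, $|z_2|\le t$ is occupied exactly when $\xi(t)\le t^{-g}$. The next lemma says that this fails just before every late jump of $\xi$.

\begin{lemma}\label{lem:jumps}
We have $\xi_kX_{k+1}\ge\Delta/2$ and $\eta_lY_{l+1}\ge\Delta/2$ for all $k,l$. If $g>1$, then for all large $k$ and $l$
\[
\xi_k^{-1/g}<X_{k+1},\qquad \xi(t)>t^{-g}\ \text{ for }\ \xi_k^{-1/g}<t<X_{k+1},
\]
\[
\eta_l^{-1/g}<Y_{l+1},\qquad \eta(t)>t^{-g}\ \text{ for }\ \eta_l^{-1/g}<t<Y_{l+1}.
\]
\end{lemma}

\begin{proof}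
By symmetry it suffices to treat $\xi$. The points $\mathbf x^{(k)}$ and $\mathbf x^{(k+1)}$ are not proportional, because the second has the larger norm and the smaller first coordinate in absolute value. Their determinant is therefore a nonzero integer multiple of $\Delta$, and
\[
\Delta\le|x^{(k)}_1||x^{(k+1)}_2|+|x^{(k)}_2||x^{(k+1)}_1|\le\xi_kX_{k+1}+X_k\xi_{k+1}\le2\xi_kX_{k+1}.
\]
Consequently $\xi_k^{-1/g}\le(2X_{k+1}/\Delta)^{1/g}$, which is less than $X_{k+1}$ for large $k$ because $g>1$. If $\xi_k^{-1/g}<t<X_{k+1}$, then $\xi(t)\ge\xi_k>t^{-g}$.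
\end{proof}

\begin{proposition}\label{prop:ineq}
Every lattice $\Lambda\subset\mathbb R^2$ satisfies $1+2\omega(\Lambda)\ge(1+2\breve\omega(\Lambda))^2$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:compare} the inequality holds if $\Lambda$ has a nonzero point on an axis, and also if $\breve\omega(\Lambda)=0$. So assume that there are no such points and that $\breve\omega(\Lambda)>0$. Let $0<\gamma<\breve\omega(\Lambda)$ and $g=1+2\gamma>1$. By Lemma~\ref{lem:reform} there is $t_0$ such that
\begin{equation}\label{eq:either}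
\xi(t)\le t^{-g}\quad\text{or}\quad\eta(t)\le t^{-g}\qquad\text{for every }t\ge t_0.
\end{equation}
The idea is that on the long interval where $\xi$ fails, a single point $\mathbf y^{(l)}$ has to do all the work.

Let $k$ be large, $a=\xi_k^{-1/g}$ and $b=X_{k+1}$. Since $\xi_k\to0$, we have $a\to\infty$ as $k\to\infty$; in particular $a\ge t_0$. By Lemma~\ref{lem:jumps}, $a<b$ and $\xi(t)>t^{-g}$ on $(a,b)$, so \eqref{eq:either} gives $\eta(t)\le t^{-g}$ on $(a,b)$. Let $l$ be the index with $Y_l\le a<Y_{l+1}$; it tends to infinity with $k$, so Lemma~\ref{lem:jumps} applies to it. If $Y_{l+1}<b$, then a number $t$ slightly smaller than $Y_{l+1}$ lies in $(a,b)$ and satisfies $\eta(t)>t^{-g}$, a contradiction. Hence $Y_{l+1}\ge b$, the function $\eta$ equals $\eta_l$ on $(a,b)$, and letting $t\to b$ in $\eta_l\le t^{-g}$ we obtain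
\[
\eta_l\le X_{k+1}^{-g}.
\]
On the other hand the point $\mathbf y^{(l)}$ is short: $Y_l\le a\le(2X_{k+1}/\Delta)^{1/g}$, that is, $X_{k+1}\ge\frac\Delta2Y_l^{\,g}$. Therefore
\[
\Pi(\mathbf y^{(l)})^2\le Y_l\,\eta_l\le Y_l\,X_{k+1}^{-g}\le(2/\Delta)^g\,|\mathbf y^{(l)}|^{\,1-g^2}.
\]
This holds for infinitely many $l$, and $|\mathbf y^{(l)}|=Y_l\to\infty$. Hence $2\omega(\Lambda)\ge g^2-1$, and it remains to let $\gamma\to\breve\omega(\Lambda)$.
\end{proof}

The proof suggests how to reach a given value of $\breve\omega$: the jumps of $\xi$ and $\eta$ should interlace, and each jump should be deep enough to last until the next jump of the other function.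

\section{A planar lattice from two continued fractions}\label{sec:cf}

The jumps of $\xi$ are governed by how well the slope of the line $L_1=0$ is approximated by rationals, and those of $\eta$ by the slope of $L_2=0$. The two slopes can be chosen independently, and continued fractions let us place the jumps where we like.

We recall the standard facts. Let $\alpha=[0;c_1,c_2,\dots]$ with positive integers $c_k$; this is an irrational number in $(0,1)$. Its convergents $p_k/q_k$, $k\ge0$, are in lowest terms, $p_0=0$, $q_0=1$, $0\le p_k\le q_k$, the denominators satisfy $q_{k+1}=c_{k+1}q_k+q_{k-1}$ with $q_{-1}=0$, and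
\begin{equation}\label{eq:cf}
\frac1{2q_{k+1}}<|q_k\alpha-p_k|<\frac1{q_{k+1}}.
\end{equation}
Legendre's theorem states that if $p,q$ are integers, $q\ne0$ and $|\alpha-p/q|<1/(2q^2)$, then $p/q$ equals a convergent of $\alpha$.

\begin{lemma}\label{lem:denominators}
If $0=y_0<y_1<\cdots$ and $y_{k+1}-y_k\ge\log3$ for all $k$, then there is an irrational $\alpha\in(0,1)$ with $e^{y_k}\le q_k\le3e^{y_k}$ for all $k\ge0$.
\end{lemma}

\begin{proof}
Define $c_{k+1}=\lceil e^{y_{k+1}}/q_k\rceil$ recursively. The bounds hold for $q_0=1$. If they hold for $q_k$, then $q_{k+1}\ge c_{k+1}q_k\ge e^{y_{k+1}}$ and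
\[
q_{k+1}\le e^{y_{k+1}}+q_k+q_{k-1}\le e^{y_{k+1}}+2q_k\le e^{y_{k+1}}+6e^{y_k}\le3e^{y_{k+1}}.\qedhere
\]
\end{proof}

Fix a sequence of logarithmic scales
\begin{equation}\label{eq:R}
R_{-1}=R_0=0,\qquad R_1\ge2,\qquad R_{n+1}-R_n\ge2\quad(n\ge1).
\end{equation}
The even-indexed scales are given to one number and the odd-indexed scales to another. Since $2>\log3$, Lemma~\ref{lem:denominators} provides irrational $\alpha,\beta\in(0,1)$ with convergents $p_k/q_k$ and $r_k/s_k$ such that $e^{R_{2k}}\le q_k\le3e^{R_{2k}}$ and $e^{R_{2k-1}}\le s_k\le3e^{R_{2k-1}}$ for all $k\ge0$. Put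
\[
\ell_1(x,y)=\alpha x-y,\qquad \ell_2(x,y)=x+\beta y,
\]
\[
\mathbf v_{2k}=(q_k,p_k),\qquad \mathbf v_{2k-1}=(-r_k,s_k)\qquad(k\ge0).
\]
Thus $\mathbf v_{-1}=(0,1)$, $\mathbf v_0=(1,0)$, and $e^{R_n}\le|\mathbf v_n|\le3e^{R_n}$ for all $n\ge-1$. For $n=2k$ we have $\ell_1(\mathbf v_n)=q_k\alpha-p_k$ and $\ell_2(\mathbf v_n)=q_k+\beta p_k\in[q_k,2q_k]$. For $n=2k-1$ we have $\ell_2(\mathbf v_n)=s_k\beta-r_k$ and $-\ell_1(\mathbf v_n)=s_k+\alpha r_k\in[s_k,2s_k]$. In both cases the next denominator of the same number lies in $[e^{R_{n+2}},3e^{R_{n+2}}]$, so \eqref{eq:cf} gives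
\begin{equation}\label{eq:vn}
\tfrac16e^{-R_{n+2}}<|\ell_i(\mathbf v_n)|<e^{-R_{n+2}},\qquad e^{R_n}\le|\ell_{3-i}(\mathbf v_n)|\le6e^{R_n}\qquad(n\ge-1),
\end{equation}
where $i=1$ for even $n$ and $i=2$ for odd $n$. From the identities $(1+\alpha\beta)x=\beta\ell_1+\ell_2$ and $(1+\alpha\beta)y=\alpha\ell_2-\ell_1$ we get, for all real $x,y$,
\begin{equation}\label{eq:N}
N:=\max(|x|,|y|)\le|\ell_1(x,y)|+|\ell_2(x,y)|.
\end{equation}

To compute the exponents exactly, and not only from below, we must know that no other integer points are good.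

\begin{lemma}\label{lem:quarter}
If $(x,y)\in\mathbb Z^2\setminus\{\mathbf 0\}$ is not an integer multiple of any $\mathbf v_n$, $n\ge-1$, then $|\ell_1(x,y)\ell_2(x,y)|\ge\frac14$.
\end{lemma}

\begin{proof}
By \eqref{eq:N}, $|\ell_2|\ge N/2$ or $|\ell_1|\ge N/2$. Let $|\ell_2|\ge N/2$. We have $x\ne0$, since $(0,y)$ is a multiple of $\mathbf v_{-1}$. If $|\alpha x-y|<1/(2|x|)$, then $y/x=p_k/q_k$ for some $k$ by Legendre's theorem, and as $p_k,q_k$ are coprime, $(x,y)$ is an integer multiple of $\mathbf v_{2k}$, contrary to the hypothesis. So $|\ell_1|\ge1/(2|x|)\ge1/(2N)$ and $|\ell_1\ell_2|\ge\frac14$.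

Let $|\ell_1|\ge N/2$. We have $y\ne0$, since $(x,0)$ is a multiple of $\mathbf v_0$. If $|x+\beta y|<1/(2|y|)$, then $-x/y=r_k/s_k$ for some $k$ and $(x,y)$ is an integer multiple of $\mathbf v_{2k-1}$. So $|\ell_2|\ge1/(2|y|)\ge1/(2N)$, and again $|\ell_1\ell_2|\ge\frac14$.
\end{proof}

\begin{example}\label{ex:half}
Let $d=2$, $R_n=2^n$ for $n\ge1$, and let $\Lambda$ be the lattice given by $\ell_1,\ell_2$. We show that $\breve\omega(\Lambda)=\frac12$ and $\omega(\Lambda)=\frac32$, so that equality holds in Proposition~\ref{prop:ineq}. Let $\mathbf z^{(n)}=(\ell_1(\mathbf v_n),\ell_2(\mathbf v_n))$. By \eqref{eq:vn}, $e^{R_n}\le|\mathbf z^{(n)}|\le6e^{R_n}$ and $\frac16e^{-R_{n+2}}<\mu(\mathbf z^{(n)})<e^{-R_{n+2}}$.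

If $6e^{2^n}\le t<6e^{2^{n+1}}$, the point $\mathbf z^{(n)}$ is available and $f(t)<e^{-2^{n+2}}<36\,t^{-2}$. Now take $t=\frac12e^{2^{n+1}}$, just before $\mathbf z^{(n+1)}$ becomes available. A nonzero lattice point of norm at most $t$ is either a multiple of some $\mathbf z^{(m)}$ with $m\le n$, and then $\mu\ge\frac16e^{-2^{n+2}}=\frac1{24}t^{-2}$ by \eqref{eq:mu}, or it has $\mu\ge\frac1{4t}$ by Lemma~\ref{lem:quarter}. So $f(t)\ge\frac1{24}t^{-2}$ for these $t$, and Lemma~\ref{lem:reform} gives $1+2\breve\omega(\Lambda)=2$.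

Further, $\Pi(\mathbf z^{(n)})^2|\mathbf z^{(n)}|^3=\mu(\mathbf z^{(n)})|\mathbf z^{(n)}|^4\asymp e^{-2^{n+2}+4\cdot2^n}=1$, so $2\omega(\Lambda)\ge3$. The quantity $\Pi(\mathbf z)^2|\mathbf z|^3$ does not decrease when $\mathbf z$ is replaced by a nonzero integer multiple, and it is at least $|\mathbf z|^3/4$ at the points covered by Lemma~\ref{lem:quarter}. It is therefore bounded below by a positive constant on $\Lambda\setminus\{\mathbf 0\}$, and $2\omega(\Lambda)\le3$. Figure~\ref{fig:stairs} shows the functions $\xi$ and $\eta$ of this lattice.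
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=0.5cm,y=0.16cm]
\draw[->] (0,0)--(18,0) node[right]{$T$};
\draw[->] (0,0)--(0,36);
\draw[gray] (0,0)--(17.5,17.5) node[right]{height $T$};
\draw[gray] (0,0)--(17.5,35) node[right]{height $2T$};
\draw[very thick] (0,4)--(4,4)--(4,16)--(16,16)--(16,36);
\draw[very thick,dashed] (0,2)--(2,2)--(2,8)--(8,8)--(8,32)--(17.5,32);
\node[above] at (12,16) {$-\log\xi(e^T)$};
\node[above] at (11,32) {$-\log\eta(e^T)$};
\node[below] at (2,0) {$2$};
\node[below] at (4,0) {$4$};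
\node[below] at (8,0) {$8$};
\node[below] at (16,0) {$16$};
\node[left] at (0,8) {$8$};
\node[left] at (0,16) {$16$};
\node[left] at (0,32) {$32$};
\end{tikzpicture}
\caption{The planar lattice with scales $R_n=2^n$, with bounded additive errors in both directions ignored. The solid and dashed staircases are $-\log$ of the smallest $|z_1|$ and the smallest $|z_2|$ among nonzero lattice points of norm at most $e^T$. Each staircase alone falls back to the line of slope $1$ before it jumps, but the jumps interlace and the higher of the two never drops below the line of slope $2=1+2\breve\omega$.}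
\label{fig:stairs}
\end{figure}

\section{Random completion to dimension $d$}\label{sec:random}

For $d\ge3$ we keep the two forms $\ell_1,\ell_2$ on the plane $u_3=\dots=u_d=0$ and have to choose all remaining coefficients. The points $\mathbf v_n$ will again be good points. The difficulty is to replace Lemma~\ref{lem:quarter}, since Legendre's theorem says nothing about the other points of $\mathbb Z^d$. We choose the remaining coefficients at random and lose only a factor $|\mathbf u|^{-\varepsilon}$, which does not affect exponents.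

For $\mathbf u=(x,y,u_3,\dots,u_d)$ let
\begin{align*}
L_i(\mathbf u)&=\ell_i(x,y)+\sum_{j\ge3}\theta_{ij}u_j &&(i=1,2),\\
L_i(\mathbf u)&=\theta_{i1}x+\theta_{i2}y+\sum_{j\ge3}\theta_{ij}u_j &&(3\le i\le d),
\end{align*}
where all $\theta_{ij}$ are independent random variables, uniform on $[0,1]$. For $d=2$ there are no random coefficients and $L_i=\ell_i$. We identify $\mathbf v_n$ with the point $(\mathbf v_n,0,\dots,0)\in\mathbb Z^d$. A point $\mathbf u\in\mathbb Z^d\setminus\{\mathbf 0\}$ is \emph{special} if it is an integer multiple of some $\mathbf v_n$, $n\ge-1$, and \emph{generic} otherwise.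

\begin{lemma}\label{lem:random}
With probability $1$ the following hold.
\begin{itemize}
\item[(i)] The forms $L_1,\dots,L_d$ are linearly independent, and $L_i(\mathbf u)\ne0$ for all $i$ and all $\mathbf u\in\mathbb Z^d\setminus\{\mathbf 0\}$.
\item[(ii)] For $i\ge3$ we have $|L_i(\mathbf v_n)|\asymp e^{R_n}$ for all $n\ge-1$.
\item[(iii)] For every $\varepsilon>0$ there is $c_\varepsilon>0$ such that $\prod_{i=1}^d|L_i(\mathbf u)|\ge c_\varepsilon|\mathbf u|^{-\varepsilon}$ for all generic $\mathbf u$.
\end{itemize}
\end{lemma}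

\begin{proof}
For $d=2$, (i) holds because $\alpha,\beta$ are irrational and the determinant of $\ell_1,\ell_2$ is $1+\alpha\beta\ne0$, (ii) is void, and (iii) is Lemma~\ref{lem:quarter}. Let $d\ge3$ and write $V=\max_{j\ge3}|u_j|$.

(i) The determinant of the forms is a polynomial in the $\theta_{ij}$. It equals $1+\alpha\beta$ when $\theta_{ii}=1$ for $i\ge3$ and all other $\theta_{ij}$ vanish, so it is a nonzero polynomial and its zero set has measure zero. Fix $i$ and $\mathbf u\ne\mathbf 0$. If $i\le2$ and $V=0$, then $L_i(\mathbf u)=\ell_i(x,y)\ne0$ by irrationality. In all other cases $L_i(\mathbf u)$ is a nonconstant affine function of the $\theta_{ij}$ and vanishes with probability $0$. There are countably many pairs $(i,\mathbf u)$.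

(ii) As $k\to\infty$,
\[
\frac{L_i(\mathbf v_{2k})}{q_k}\to\theta_{i1}+\alpha\theta_{i2},\qquad \frac{L_i(\mathbf v_{2k-1})}{s_k}\to\theta_{i2}-\beta\theta_{i1}.
\]
Almost surely the limits are nonzero, and all terms are nonzero by (i). So both sequences are bounded away from $0$ and $\infty$ in absolute value, while $q_k\asymp e^{R_{2k}}$ and $s_k\asymp e^{R_{2k-1}}$.

(iii) Fix $s\in(0,1)$ and put $\sigma=2d(1-s)$. We shall prove that
\begin{equation}\label{eq:S}
\mathbb E\,S<\infty,\qquad\text{where}\quad S=\sum_{\mathbf u\ \mathrm{generic}}|\mathbf u|^{-\sigma}\prod_{i=1}^d|L_i(\mathbf u)|^{-s}.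
\end{equation}
Then $S$ is almost surely finite, each term is at most $S$, and so $\prod_i|L_i(\mathbf u)|\ge S^{-1/s}|\mathbf u|^{-\sigma/s}$ for all generic $\mathbf u$. Applying this to a sequence $s\to1$, along which $\sigma/s\to0$, proves (iii).

The reason to expect \eqref{eq:S} is a count: there are about $U^d$ points of norm about $U$, and if each of the $d$ forms contributed a factor $U^{-s}$ to the expectation, these points would contribute $U^{d(1-s)-\sigma}$ in total. For $i\ge3$ this factor is indeed available. For $i=1,2$ the random part of $L_i(\mathbf u)$ has size only $V$, which may be small or zero, and the saving has to come from the values of $\ell_1,\ell_2$ on average over $(x,y)$. Below, $C$ denotes constants depending only on $d$ and $s$.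

\emph{Negative moments.} If $X$ is uniform on an interval of length $h$, then
\[
\mathbb E|X|^{-s}\le\frac2h\int_0^{h/2}\tau^{-s}\,d\tau\le Ch^{-s},
\]
because $|\tau|^{-s}$ decreases in $|\tau|$, so that its integral over an interval of length $h$ is largest for the interval centered at $0$; the integral converges as $s<1$. Let $i\ge3$. Conditionally on all coefficients except that of a coordinate of $\mathbf u$ of absolute value $|\mathbf u|$, the variable $L_i(\mathbf u)$ is uniform on an interval of length $|\mathbf u|$. Hence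
\begin{equation}\label{eq:mom3}
\mathbb E|L_i(\mathbf u)|^{-s}\le C|\mathbf u|^{-s}\qquad(i\ge3).
\end{equation}
Let $i\le2$ and $V\ge1$, and write $\ell_i=\ell_i(x,y)$. Conditioning on all coefficients except that of a coordinate $u_j$, $j\ge3$, with $|u_j|=V$ gives $\mathbb E|L_i(\mathbf u)|^{-s}\le CV^{-s}$. If $|\ell_i|<2dV$, then $V>\max(V,|\ell_i|)/(2d+1)$. If $|\ell_i|\ge2dV$, then $|L_i(\mathbf u)|\ge|\ell_i|-(d-2)V\ge|\ell_i|/2$ for all values of the $\theta_{ij}$. In both cases
\begin{equation}\label{eq:mom12}
\mathbb E|L_i(\mathbf u)|^{-s}\le C\max(V,|\ell_i|)^{-s}\le C\max(1,|\ell_i|)^{-s}\qquad(i\le2,\ V\ge1).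
\end{equation}
Different forms involve different coefficients, so $L_1(\mathbf u),\dots,L_d(\mathbf u)$ are independent and the expectation of the product is the product of the expectations.

\emph{Counting in the plane.} Assign to $(x,y)\in\mathbb Z^2$ the cell $(m_1,m_2)=(\lfloor\ell_1\rfloor,\lfloor\ell_2\rfloor)$. The difference of two points in one cell has $|\ell_1|,|\ell_2|<1$, hence $N<2$ by \eqref{eq:N}, so a cell contains at most $9$ points. Let $U\ge1$. If $N\le U$, then $|\ell_i|\le2U$ and $|m_i|\le3U$. Moreover $\max(1,|\ell_i|)\ge(1+|m_i|)/3$, since $|\ell_i|\ge|m_i|-1$. Therefore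
\begin{equation}\label{eq:count1}
\sum_{N\le U}\max(1,|\ell_1|)^{-s}\max(1,|\ell_2|)^{-s}\le C\Bigl(\,\sum_{|m|\le3U}(1+|m|)^{-s}\Bigr)^2\le CU^{2(1-s)}.
\end{equation}
A point with $|\ell_i|<1$ has $m_i\in\{-1,0\}$, and so
\begin{equation}\label{eq:count2}
\#\{(x,y)\in\mathbb Z^2:\ N\le U,\ \min(|\ell_1|,|\ell_2|)<1\}\le9\cdot4(6U+1)\le CU.
\end{equation}

\emph{Summation.} Let $U=2^k$, $k\ge1$, and consider the generic points with $U/2\le|\mathbf u|<U$. By \eqref{eq:mom3}, the weight $|\mathbf u|^{-\sigma}$ and the forms $L_3,\dots,L_d$ contribute a factor at most $CU^{-\sigma-(d-2)s}$ to the expectation of each term.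

For the points with $V\ge1$ there are at most $CU^{d-2}$ choices of $(u_3,\dots,u_d)$, and for each of them \eqref{eq:mom12} and \eqref{eq:count1} bound the sum over $(x,y)$. Their contribution to $\mathbb E\,S$ is at most
\[
CU^{-\sigma-(d-2)s}\cdot U^{d-2}\cdot U^{2(1-s)}=CU^{d(1-s)-\sigma}.
\]

For the points with $V=0$ the values $L_1=\ell_1$, $L_2=\ell_2$ are not random; this is where special points must be excluded. Those with $|\ell_1|,|\ell_2|\ge1$ give $\sum|\ell_1\ell_2|^{-s}\le CU^{2(1-s)}$ by \eqref{eq:count1}. The others number at most $CU$ by \eqref{eq:count2}, and being generic they satisfy $|\ell_1\ell_2|^{-s}\le4^s$ by Lemma~\ref{lem:quarter}. Since $d-2\ge1$, the factor $U$ is offset by at least one fully random form, and the contribution is at most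
\[
CU^{-\sigma-(d-2)s}\bigl(U+U^{2(1-s)}\bigr)\le C\bigl(U^{(1-s)-\sigma}+U^{2(1-s)-\sigma}\bigr).
\]
All three exponents of $U$ are at most $d(1-s)-\sigma=-d(1-s)<0$, so the sum over $k$ converges. All terms are nonnegative, so expectation and summation may be interchanged, and \eqref{eq:S} follows.
\end{proof}

Fix coefficients $\theta_{ij}$ for which (i)--(iii) hold and let $\Lambda$ be the lattice given by $L_1,\dots,L_d$. By (i), no nonzero point of $\Lambda$ has a zero coordinate, and the point $\mathbf z\in\Lambda$ corresponding to $\mathbf u\in\mathbb Z^d$ has $|\mathbf z|\asymp|\mathbf u|$. We call $\mathbf z$ special or generic according to $\mathbf u$. By (iii), after changing $c_\varepsilon$,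
\begin{equation}\label{eq:generic}
\Pi(\mathbf z)^d\ge c_\varepsilon|\mathbf z|^{-\varepsilon}\qquad\text{for all generic }\mathbf z\in\Lambda.
\end{equation}

\section{The two exponents in terms of the scales}\label{sec:exponents}

Let $\mathbf z^{(n)}\in\Lambda$ correspond to $\mathbf v_n$. By \eqref{eq:vn} and Lemma~\ref{lem:random}(ii), one coordinate of $\mathbf z^{(n)}$ is $\asymp e^{-R_{n+2}}$ in absolute value and the other $d-1$ are $\asymp e^{R_n}$. The product $\mu(\mathbf z^{(n)})$ omits only one of the large coordinates, so the gain $R_{n+2}$ is reduced by $(d-2)R_n$. Put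
\[
D_n=R_{n+2}-(d-2)R_n.
\]
There is a constant $C\ge1$ such that for all $n\ge-1$
\begin{equation}\label{eq:zn}
\begin{gathered}
\bigl|\log|\mathbf z^{(n)}|-R_n\bigr|\le C,\qquad \bigl|-\log\mu(\mathbf z^{(n)})-D_n\bigr|\le C,\\
\bigl|\log\Pi(\mathbf z^{(n)})^d-(d-1)R_n+R_{n+2}\bigr|\le C.
\end{gathered}
\end{equation}
The special points of $\Lambda$ are the points $m\mathbf z^{(n)}$ with $m\in\mathbb Z\setminus\{0\}$ and $n\ge-1$. The point $\mathbf z^{(n)}$ has to serve from the logarithmic scale $R_n$ up to $R_{n+1}$, so the ratio $D_n/R_{n+1}$ governs $\breve\omega$.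

\begin{proposition}\label{prop:exponents}
Let $(R_n)$ satisfy \eqref{eq:R} and let $\Lambda$ be as above. Suppose that
\[
g:=\liminf_{n\to\infty}\frac{D_n}{R_{n+1}}\in[1,\infty],\qquad\text{and put}\quad W=\limsup_{n\to\infty}\frac{R_{n+2}}{R_n}.
\]
Then $1+d\,\breve\omega(\Lambda)=g$, $W\ge d-1$, and $d\,\omega(\Lambda)=W-d+1$.
\end{proposition}

\begin{proof}
Let $\varphi(T)=-\log f(e^T)$. By Lemma~\ref{lem:reform}, $1+d\,\breve\omega(\Lambda)=\liminf_{T\to\infty}\varphi(T)/T$.

\emph{Lower bound for $\breve\omega$.} For large $T$ choose $n$ with $R_n+C\le T<R_{n+1}+C$. By \eqref{eq:zn}, $|\mathbf z^{(n)}|\le e^T$ and $\varphi(T)\ge D_n-C$. Since $g\ge1$ and $R_n\to\infty$, the number $D_n-C$ is positive for large $n$, so $\varphi(T)/T\ge(D_n-C)/(R_{n+1}+C)$. Hence $\liminf\varphi(T)/T\ge g$, which settles the case $g=\infty$.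

\emph{Upper bound for $\breve\omega$.} Let $g<\infty$ and $\varepsilon>0$. We test $\varphi$ just before $\mathbf z^{(n+1)}$ appears, at $T_n=R_{n+1}-C-1$, with $n$ so large that $T_n>0$. Let $\mathbf z\in\Lambda$ and $0<|\mathbf z|\le e^{T_n}$. If $\mathbf z$ is generic, \eqref{eq:generic} gives
\[
-\log\mu(\mathbf z)\le(1+\varepsilon)\log|\mathbf z|-\log c_\varepsilon\le(1+\varepsilon)R_{n+1}-\log c_\varepsilon.
\]
If $\mathbf z$ is a multiple of $\mathbf z^{(j)}$, then $R_j-C\le\log|\mathbf z^{(j)}|\le T_n$, so $R_j<R_{n+1}$ and $j\le n$. By \eqref{eq:mu} and \eqref{eq:zn}, $-\log\mu(\mathbf z)\le D_j+C$, and $D_j\le R_{j+2}\le R_{n+1}$ if $j\le n-1$. Altogether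
\[
\varphi(T_n)\le\max\bigl(D_n,(1+\varepsilon)R_{n+1}\bigr)+C+|\log c_\varepsilon|.
\]
Dividing by $T_n$, which is asymptotic to $R_{n+1}$, and passing to a subsequence with $D_n/R_{n+1}\to g$, we get $\liminf\varphi(T)/T\le\max(g,1+\varepsilon)$. As $\varepsilon>0$ is arbitrary and $g\ge1$, the lower limit is at most $g$.

\emph{The bound $W\ge d-1$.} Given $\varepsilon\in(0,1)$, for large $n$ we have $D_n\ge(1-\varepsilon)R_{n+1}\ge(1-\varepsilon)R_n$, that is, $R_{n+2}\ge(d-1-\varepsilon)R_n$.

\emph{Lower bound for $\omega$.} Let $\kappa$ be real with $d\kappa<W-d+1$. For some $\delta>0$ and infinitely many $n$ we have $R_{n+2}-(d-1)R_n\ge(d\kappa+\delta)R_n$. For these $n$, \eqref{eq:zn} gives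
\[
\log\Pi(\mathbf z^{(n)})^d\le-(d\kappa+\delta)R_n+C\le-d\kappa\log|\mathbf z^{(n)}|-\delta R_n+C+d|\kappa|C,
\]
so $\Pi(\mathbf z^{(n)})\le|\mathbf z^{(n)}|^{-\kappa}$ once $n$ is large. The norms $|\mathbf z^{(n)}|$ tend to infinity, so these are infinitely many points, and $\omega(\Lambda)\ge\kappa$.

\emph{Upper bound for $\omega$.} Let $\kappa>0$ and suppose that $\Pi(\mathbf z)\le|\mathbf z|^{-\kappa}$ for infinitely many $\mathbf z\in\Lambda$. By \eqref{eq:generic} with $\varepsilon<d\kappa$, only finitely many of them are generic. For $\mathbf z=m\mathbf z^{(n)}$ the inequality and \eqref{eq:zn} give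
\[
d\log|m|+(d-1)R_n-R_{n+2}-C\le-d\kappa\,(\log|m|+R_n-C).
\]
For each $n$ this allows finitely many $m$, so infinitely many $n$ occur. For each of them, dropping the terms with $\log|m|\ge0$, we get $R_{n+2}\ge(d-1+d\kappa)R_n-(1+d\kappa)C$. Hence $W\ge d-1+d\kappa$. It follows that $d\,\omega(\Lambda)\le\max(0,W-d+1)=W-d+1$.
\end{proof}

\begin{remark}
The hypothesis $g\ge1$ cannot be dropped, since $1+d\,\breve\omega\ge1$ for every lattice. The upper bound above, read without the hypothesis, gives $1+d\,\breve\omega(\Lambda)\le\max(g,1)$, so scales with $g<1$ lead to $\breve\omega(\Lambda)=0$.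
\end{remark}

\section{Choosing the scales}\label{sec:choice}

Write $R_1=2$ and $R_{n+1}=\rho_nR_n$ for $n\ge1$. Then
\begin{equation}\label{eq:rho}
\frac{D_n}{R_{n+1}}=\rho_{n+1}-\frac{d-2}{\rho_n},\qquad \frac{R_{n+2}}{R_n}=\rho_n\rho_{n+1}.
\end{equation}
With a constant ratio $\rho_n=\rho$ the first quantity is $\rho-(d-2)/\rho$, and it equals a given $g\ge1$ exactly when $\rho$ is the positive root of $\rho^2-g\rho-(d-2)=0$. This root is the number $B$ of Theorem~\ref{thm:joint}; it satisfies $B\ge g\ge1$ and
\begin{equation}\label{eq:B}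
B^2=gB+d-2.
\end{equation}
In that case $W=B^2$ and $1+d\omega=W-d+2=gB$, which is the boundary of the region in Theorem~\ref{thm:joint}(a). Two adjustments are needed. First, $B=1$ when $d=2$ and $g=1$, and a constant sequence of scales violates \eqref{eq:R}; we therefore require $\rho_n\ge1+\frac1n$. This gives $R_n\ge2n$ by induction and $R_{n+1}-R_n\ge R_n/n\ge2$, so \eqref{eq:R} holds. Second, to make $\omega$ larger we increase $\rho_n$ on a sparse set of indices. The first expression in \eqref{eq:rho} is nondecreasing in both $\rho_n$ and $\rho_{n+1}$, so this cannot lower it, and sparseness keeps its lower limit unchanged.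

\begin{proof}[Proof of Theorem~\ref{thm:joint}(a)]
Let $\gamma$, $g$, $B$, $w$ be as in the statement and put $W_0=dw+d-1\in[d-1,\infty]$. By \eqref{eq:B}, the condition $1+dw\ge gB$ is equivalent to $W_0\ge B^2$. Let $\mathcal S=\{2^j:j\ge1\}$ and define
\[
\rho_n=\begin{cases}
\max(B,1+\frac1n), & n\notin\mathcal S,\\[2pt]
\max(W_0/B,1+\frac1n), & n\in\mathcal S,\ W_0<\infty,\\[2pt]
\max(B,n), & n\in\mathcal S,\ W_0=\infty.
\end{cases}
\]
Since $W_0/B\ge B$, and $n\ge1+\frac1n$ for $n\ge2$, we have $\rho_n\ge\max(B,1+\frac1n)$ for all $n$. So \eqref{eq:R} holds, and \eqref{eq:rho} gives $D_n/R_{n+1}\ge B-\frac{d-2}B=g$. As $B\ge1$, we have $\rho_n\to B$ along $n\notin\mathcal S$. Along the infinitely many $n$ with $n,n+1\notin\mathcal S$ we thus have $D_n/R_{n+1}\to g$ and $\rho_n\rho_{n+1}\to B^2$. In particular $\liminf D_n/R_{n+1}=g$. For the remaining $n$ exactly one of $n,n+1$ lies in $\mathcal S$, because $\mathcal S$ contains no two consecutive integers, and along these $n$ the product $\rho_n\rho_{n+1}$ tends to $B\cdot W_0/B=W_0$ if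 $W_0<\infty$ and to $\infty=W_0$ otherwise. Hence $\limsup R_{n+2}/R_n=\max(B^2,W_0)=W_0$. By Proposition~\ref{prop:exponents}, $1+d\,\breve\omega(\Lambda)=g=1+d\gamma$ and $d\,\omega(\Lambda)=W_0-d+1=dw$, and by Lemma~\ref{lem:random}(i) no nonzero point of $\Lambda$ has a zero coordinate.

For the last assertion take $\rho_n=n+1\ge1+\frac1n$. By \eqref{eq:rho} both $D_n/R_{n+1}$ and $R_{n+2}/R_n$ tend to infinity, so Proposition~\ref{prop:exponents} gives $\breve\omega(\Lambda)=\omega(\Lambda)=\infty$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:spectrum}]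
The bound $\breve\omega(\Lambda)\ge0$ is part of Lemma~\ref{lem:reform}. By Theorem~\ref{thm:joint}(a), each $\gamma\in[0,\infty)$ is attained, for instance with $w=(gB-1)/d\ge0$, and so is $\infty$, by lattices having no nonzero point with a zero coordinate.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:joint}(b)]
The inequality is Proposition~\ref{prop:ineq}; together with Lemmas~\ref{lem:reform} and~\ref{lem:compare} it shows that every pair $(\breve\omega(\Lambda),\omega(\Lambda))$ lies in the stated region. For $d=2$ we have $B=g$, so part (a) realizes every pair $(x,y)$ with $0\le x<\infty$ and $1+2y\ge(1+2x)^2$, as well as $(\infty,\infty)$, which is the only point of the region with $x=\infty$.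
\end{proof}

\begin{thebibliography}{9}

\bibitem{German}
Oleg N. German, \emph{On triviality of uniform Diophantine exponents of lattices}, arXiv:2303.16808 (2023).

\end{thebibliography}
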